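\title{Explicit forms with an unbounded sum-of-squares gap on the sphere}

\begin{abstract}
The minimum of a form $p$ of degree $2d$ on the unit sphere has a basic sum-of-squares lower bound $p_{\min}^{\mathrm{sos}}$, and the ratio $\operatorname{gap}(p)=(p_{\max}-p_{\min}^{\mathrm{sos}})/(p_{\max}-p_{\min})$ measures its quality. We give explicit quartic forms in $N=4^n$ variables with gap at least $(139/135)^n\ge N^{1/48}$. They are tensor powers, taken in the variables and at fixed degree, of one quartic that is a sum of fourth powers of linear forms: the true maximum is multiplicative under this operation, while the sum-of-squares bound is supermultiplicative. The same construction gives polynomial growth of the gap in every degree $2d\ge4$, and one family whose gap is unbounded at every fixed level of the hierarchy obtained by multiplying with powers of $\|x\|^2$. In the other direction, the gap is at most $\frac12(1+N^{d-1})$.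
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{form} of degree $2d$ in $N$ variables is a real polynomial $p$ with $p(\lambda x)=\lambda^{2d}p(x)$ for all $x\in\mathbb{R}^N$ and $\lambda\in\mathbb{R}$. Let $\|\cdot\|$ be the Euclidean norm, and let
\[
p_{\min}=\min_{\|x\|=1}p(x),\qquad p_{\max}=\max_{\|x\|=1}p(x).
\]
By homogeneity, $p_{\min}$ is the largest $\gamma$ for which $p-\gamma\|x\|^{2d}$ is nonnegative on $\mathbb{R}^N$. Asking instead for an algebraic certificate of nonnegativity gives the lower bound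
\[
p_{\min}^{\mathrm{sos}}=\max\{\gamma:\ p-\gamma\|x\|^{2d}\text{ is a sum of squares of polynomials}\}\ \le\ p_{\min}.
\]
(The maximum exists; see Section~\ref{sec:sos}.) If $p$ is not constant on the unit sphere, define
\[
\operatorname{gap}(p)=\frac{p_{\max}-p_{\min}^{\mathrm{sos}}}{p_{\max}-p_{\min}}
=1+\frac{p_{\min}-p_{\min}^{\mathrm{sos}}}{p_{\max}-p_{\min}} .
\]
So $\operatorname{gap}(p)-1$ is the error of the bound, measured in units of the range of $p$ on the sphere. The gap does not change when $p$ is replaced by $ap+b\|x\|^{2d}$ with $a>0$. If we use this to normalize $p_{\min}=0$ and $p_{\max}=1$, then $\operatorname{gap}(p)-1$ is the least $t$ for which $p+t\|x\|^{2d}$ is a sum of squares.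

For $d=1$ nothing is lost. If $p=x^TQx$ with $Q$ symmetric, then $p_{\min}$ is the least eigenvalue of $Q$, the matrix $Q-p_{\min}I$ is positive semidefinite, and $p-p_{\min}\|x\|^2$ is a sum of squares of linear forms; hence $\operatorname{gap}(p)=1$. For $d\ge2$ we have $\operatorname{gap}(p)>1$ exactly when the nonnegative form $p-p_{\min}\|x\|^{2d}$ is not a sum of squares, and Section~\ref{sec:seed} contains a quartic in four variables of this kind. For fixed $d$ and $N$ the gap is bounded, by a quantity of order $N^{d-1}$ (Theorem~\ref{thm:C} below). This leaves room for growth with $N$, and the following problem, posed in \cite{Saunderson}, asks for forms that show it.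

\medskip
\noindent\textbf{Problem.} For some fixed $d\ge2$, give explicit forms $p_n$ of degree $2d$ in $N_n$ variables, $N_1<N_2<\cdots$, not constant on the unit sphere, such that $\operatorname{gap}(p_n)\to\infty$. Explicit means that $p_n$ is given by a concrete description of its coefficients or a concrete construction, and not by a probabilistic argument, a nonconstructive selection, or a search for a form that exceeds a given gap.
\medskip

A single form with gap larger than $1$ does not solve the problem, and padding it with unused variables $z$ does not help. Indeed, let $h_{\min}=0$. On the unit sphere in $(x,z)$ the form $h(x)$ still has range $[0,h_{\max}]$. For $\gamma\le0$, the form $h-\gamma\|(x,z)\|^{2d}$ is a sum of squares if and only if $h-\gamma\|x\|^{2d}$ is: in one direction set $z=0$, and in the other add the sum of squares $|\gamma|\big((\|x\|^2+\|z\|^2)^d-\|x\|^{2d}\big)$. So the gap stays the same. What is needed is a product operation that fixes the degree and multiplies gaps. If it also multiplies the numbers of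 variables, then $n$ factors give a gap $c^n$ in $m^n$ variables, and one expects growth like a power of $N$. This is what we prove.

Let $e_1,\dots,e_4$ be the standard basis of $\mathbb{R}^4$ and $E=\{(1,1,1),(1,-1,-1),(-1,1,-1),(-1,-1,1)\}$. Let $(w_\rho,a_\rho)$, $\rho=1,\dots,14$, be the following weights and vectors in $\mathbb{R}^4$: weight $9$ for the four vectors $(\varepsilon_1,\varepsilon_2,\varepsilon_3,1)$ with $\varepsilon\in E$; weight $27$ for the six vectors $e_i\pm e_4$ with $i\le3$; weight $180$ for $e_1,e_2,e_3$; weight $8$ for $e_4$. Put $G=\sum_{\rho=1}^{14}w_\rho\langle a_\rho,x\rangle^4$, that is,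
\begin{equation}\label{eq:G}
G=9\sum_{\varepsilon\in E}(\varepsilon_1x_1+\varepsilon_2x_2+\varepsilon_3x_3+x_4)^4+27\sum_{i=1}^3\big[(x_i+x_4)^4+(x_i-x_4)^4\big]+180\sum_{i=1}^3x_i^4+8x_4^4 .
\end{equation}
For $n\ge1$ take variables $X=(X_{i_1\dots i_n})$ with $i_j\in\{1,2,3,4\}$, so that $X\in(\mathbb{R}^4)^{\otimes n}$, and put
\begin{equation}\label{eq:Gn}
G_n(X)=\sum_{\rho_1,\dots,\rho_n=1}^{14}w_{\rho_1}\cdots w_{\rho_n}\,\langle a_{\rho_1}\otimes\cdots\otimes a_{\rho_n},X\rangle^4 .
\end{equation}

\begin{theorem}\label{thm:A}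
The form $p_n=-G_n$ has degree $4$ in $N_n=4^n$ variables, is not constant on the unit sphere, and satisfies
\[
\operatorname{gap}(p_n)\ \ge\ (139/135)^n\ \ge\ N_n^{1/48}\ \longrightarrow\ \infty .
\]
\end{theorem}

The proof compares two numbers. On the sphere $0\le G\le270$, but a linear functional that is nonnegative on squares shows that $\gamma\|x\|^4-G$ is not a sum of squares for $\gamma<278$ (Section~\ref{sec:seed}). In Section~\ref{sec:tensor} we show that these numbers become $270^n$ and $278^n$ for $G_n$. The first step is an inequality for $2\to4$ norms of tensor products of matrices, and it uses that $G$ is a sum of fourth powers. The second uses only that tensor powers of positive semidefinite matrices are positive semidefinite.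

The method is not tied to $G$, to degree $4$, or to the basic bound. For an integer $r\ge0$ let
\[
p^{(r)}=\sup\{\gamma:\ \|x\|^{2r}(p-\gamma\|x\|^{2d})\text{ is a sum of squares}\},\qquad
\operatorname{gap}_r(p)=\frac{p_{\max}-p^{(r)}}{p_{\max}-p_{\min}} .
\]
Then $p^{(0)}=p_{\min}^{\mathrm{sos}}$ and $\operatorname{gap}_0=\operatorname{gap}$. A product of two sums of squares is a sum of squares, so $p^{(r)}\le p^{(r+1)}\le p_{\min}$: the bounds can only improve with $r$. Theorem~\ref{thm:B} in Section~\ref{sec:any} amplifies any gap at any level $r$. It yields the first two parts of the next theorem, in which $\Gamma_d(N)$ is the supremum of $\operatorname{gap}(p)$ over all forms of degree $2d$ in $N$ variables that are not constant on the sphere.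

\begin{theorem}\label{thm:C}
\begin{enumerate}
\item[(1)] For each $d\ge2$ there is $\delta_d>0$ such that explicit forms give $\Gamma_d(N)\ge(N/4)^{\delta_d}$ for all $N\ge4$. One may take $\delta_2=1/48$.
\item[(2)] For each $d\ge2$ there is one explicit family $(p_n)_{n\ge1}$ of forms of degree $2d$ in $5^n$ variables such that for every fixed $r\ge0$ we have $\operatorname{gap}_r(p_n)\ge c_r^{\,n}\to\infty$, with a constant $c_r>1$.
\item[(3)] $\Gamma_d(N)\le\frac12(1+N^{d-1})$ for all $d\ge1$ and $N\ge2$.
\end{enumerate}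
\end{theorem}

So for every fixed $d\ge2$ the largest gap grows polynomially in $N$, between $(N/4)^{\delta_d}$ and $\frac12(1+N^{d-1})$. We do not determine the exact exponent.

\section{Sums of squares and positive functionals}\label{sec:sos}

Write $\mathbb{R}[x]_t$ for the space of forms of degree $t$ in $x=(x_1,\dots,x_N)$, $[N]=\{1,\dots,N\}$, and $\sigma$ for the uniform probability measure on the unit sphere. We abbreviate ``sum of squares'' to \emph{sos}.

If a nonzero form of degree $2s$ equals $\sum_ig_i^2$ with polynomials $g_i$, then every $g_i$ lies in $\mathbb{R}[x]_s$. For if $e$ is the largest degree of a term in any $g_i$, the part of degree $2e$ of $\sum g_i^2$ is the sum of the squares of the parts of degree $e$, which is not zero; so $e=s$, and the same argument applies to the smallest degree. The sos forms of degree $2s$ are therefore the convex cone generated by the squares $g^2$, $g\in\mathbb{R}[x]_s$. This cone is closed (a standard fact; see \cite{Laurent}). We recall the reason in a form that we need again in Section~\ref{sec:any}.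

\begin{lemma}\label{lem:closed}
Let $Y$ be a compact subset of a finite-dimensional real vector space and $\ell$ a linear functional with $\ell>0$ on $Y$. Then the convex cone generated by $Y$ is closed.
\end{lemma}

\begin{proof}
The convex hull $Y'$ of $Y$ is compact by Carath\'eodory's theorem, and $\ell\ge\epsilon>0$ on $Y'$. Every element of the cone is $ty$ with $t\ge0$, $y\in Y'$. If $t_jy_j\to z$, then $t_j\le\ell(t_jy_j)/\epsilon$ is bounded, and along a subsequence $t_j\to t$, $y_j\to y\in Y'$, so $z=ty$.
\end{proof}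

For the sos cone take $Y=\{g^2:g\in\mathbb{R}[x]_s,\ \int g^2\,d\sigma=1\}$ and $\ell(F)=\int F\,d\sigma$.

A form $p$ of degree $2d$ has a \emph{symmetric coefficient tensor} $T_p$: the unique array $T_p(i)$, $i=(i_1,\dots,i_{2d})\in[N]^{2d}$, that is invariant under permutations of the $2d$ positions and satisfies $p(x)=\sum_iT_p(i)\,x_{i_1}\cdots x_{i_{2d}}$. We also write $T_p(u_1,\dots,u_{2d})=\sum_iT_p(i)\prod_t(u_t)_{i_t}$ for the corresponding symmetric multilinear form. Splitting the positions into two halves gives the symmetric matrix $Q_p$ with entries $Q_p(i,j)=T_p(i,j)$, $i,j\in[N]^d$, and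
\begin{equation}\label{eq:gram}
p(x)-\gamma\|x\|^{2d}=\langle x^{\otimes d},(Q_p-\gamma I)\,x^{\otimes d}\rangle .
\end{equation}
If $Q_p-\gamma I=B^TB$ is positive semidefinite, the right side is the sos form $\|Bx^{\otimes d}\|^2$. Hence, for each $r$, the set of $\gamma$ in the definition of $p^{(r)}$ is nonempty; it is bounded above by $p_{\min}$, and it is closed because the sos cone is closed. So $p^{(r)}$ is finite and attained. In particular,
\begin{equation}\label{eq:negative}
\text{if } h_{\min}=0,\text{ then: } h^{(r)}<0 \iff \|x\|^{2r}h\text{ is not sos.}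
\end{equation}

To bound a gap from below we must show that certain forms are \emph{not} sos, and this is done by duality. A linear functional $L$ on $\mathbb{R}[x]_{2s}$ is \emph{positive} if $L(g^2)\ge0$ for all $g\in\mathbb{R}[x]_s$; equivalently, its \emph{moment matrix} $\mathcal{M}=(L(x^{\alpha+\beta}))_{|\alpha|=|\beta|=s}$ is positive semidefinite. Integration against a probability measure on the sphere is a positive functional with $L(\|x\|^{2s})=1$, and it gives a form $f$ of degree $2s$ a value at most $f_{\max}$. A positive functional with the same normalization and a value above $f_{\max}$ detects a gap.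

\begin{lemma}\label{lem:cert}
Let $f$ be a form of degree $2d$ with $0\le f\le M$ on the unit sphere, $M>0$. Let $r\ge0$, $s=d+r$, and let $\Lambda$ be a positive functional on $\mathbb{R}[x]_{2s}$ with $\Lambda(\|x\|^{2s})=1$ and $\Lambda(\|x\|^{2r}f)=C>M$. Then $p=-f$ is not constant on the sphere, and $\operatorname{gap}_r(p)\ge C/M$.
\end{lemma}

\begin{proof}
If $\|x\|^{2r}(p-\gamma\|x\|^{2d})$ is sos, applying $\Lambda$ gives $-C-\gamma\ge0$. So $p^{(r)}\le-C<-M\le p_{\min}$. If $p$ were constant on the sphere, then $p-p_{\min}\|x\|^{2d}=0$ would be sos, and $p^{(r)}\ge p_{\min}$; so $p$ is not constant. Now $0<p_{\max}-p_{\min}\le p_{\max}+M$ and $p_{\max}-p^{(r)}\ge p_{\max}+C>0$, so $\operatorname{gap}_r(p)\ge(p_{\max}+C)/(p_{\max}+M)$. Since $p_{\max}\le0$,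
\[
(p_{\max}+C)-\frac CM\,(p_{\max}+M)=-\Big(\frac CM-1\Big)p_{\max}\ge0,
\]
and the quotient is at least $C/M$.
\end{proof}

The hypothesis $f\ge0$ enters only in the last step, where it controls the range of $f$. Without it $p_{\max}$ could be large, and the quotient $(p_{\max}+C)/(p_{\max}+M)$ would be close to $1$.

\section{A quartic in four variables}\label{sec:seed}

We now prove the case $n=1$ of Theorem~\ref{thm:A} by hand. The starting point is
\[
h_0=16x_4^4+81(x_1^2x_2^2+x_1^2x_3^2+x_2^2x_3^2)-216\,x_1x_2x_3x_4 .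
\]
It is nonnegative. The four terms $16x_4^4$, $81x_1^2x_2^2$, $81x_1^2x_3^2$, $81x_2^2x_3^2$ have product $16\cdot81^3(x_1x_2x_3x_4)^4$, so by the inequality of arithmetic and geometric means their sum is at least $4\cdot2\cdot27\,|x_1x_2x_3x_4|=216\,|x_1x_2x_3x_4|$. Also $h_0(e_1)=0$.

\subsection*{A positive functional that is negative on $h_0$}
We look for $L$ on $\mathbb{R}[x_1,\dots,x_4]_4$ with the symmetries of $h_0$. For $i\ne j$ in $\{1,2,3\}$ let
\[
L(x_i^4)=\theta,\quad L(x_4^4)=\eta,\quad L(x_i^2x_j^2)=\mu,\quad L(x_i^2x_4^2)=\nu,\quad L(x_1x_2x_3x_4)=\omega,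
\]
and let $L$ vanish on all other monomials. Expand the square of $g=\sum_ig_ix_i^2+\sum_{i<j}g_{ij}x_ix_j$. A product $x_i^2\cdot x_jx_k$ with $j\ne k$ is neither a square nor $x_1x_2x_3x_4$, so $L$ kills it. A product $x_ix_j\cdot x_kx_l$ survives only if the pairs $\{i,j\}$, $\{k,l\}$ are equal or complementary. With $S=g_1+g_2+g_3$ this gives
\begin{equation}\label{eq:Lsq}
L(g^2)=\big[(\theta-\mu)(g_1^2+g_2^2+g_3^2)+\mu S^2+2\nu Sg_4+\eta g_4^2\big]+\sum_{(u,v)}\big[\mu u^2+2\omega uv+\nu v^2\big],
\end{equation}
where $(u,v)$ runs over $(g_{12},g_{34})$, $(g_{13},g_{24})$, $(g_{23},g_{14})$. On the other hand $L(h_0)=16\eta+243\mu-216\omega$ involves neither $\nu$ nor $\theta$, because $h_0$ has no terms $x_i^2x_4^2$ or $x_i^4$ with $i\le3$. The last brackets in \eqref{eq:Lsq} allow $\omega$ to be as large as $\sqrt{\mu\nu}$. So we make $L(h_0)$ negative by taking $\nu$ large, and we keep the first bracket nonnegative by taking $\theta$ large.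

\begin{lemma}\label{lem:L}
Let $\theta=211$, $\eta=81$, $\mu=16$, $\nu=81$, $\omega=36$. Then $L$ is positive, $L(\|x\|^4)=1296$ and $L(h_0)=-2592$. In particular $h_0$ is nonnegative but not sos.
\end{lemma}

\begin{proof}
Each of the last three brackets in \eqref{eq:Lsq} is $16u^2+72uv+81v^2=(4u+9v)^2$. Since $g_1^2+g_2^2+g_3^2\ge S^2/3$, the first bracket satisfies
\[
195(g_1^2+g_2^2+g_3^2)+16S^2+162Sg_4+81g_4^2\ \ge\ (65+16)S^2+162Sg_4+81g_4^2=81(S+g_4)^2 .
\]
So $L$ is positive. From $\|x\|^4=\sum_ix_i^4+2\sum_{i<j}x_i^2x_j^2$ we get $L(\|x\|^4)=3\cdot211+81+2(3\cdot16+3\cdot81)=1296$, and $L(h_0)=1296+3888-7776=-2592$.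
\end{proof}

\subsection*{Passing to a sum of fourth powers}
Lemma~\ref{lem:cert} asks for a form bounded above on the sphere, so we subtract $h_0$ from a multiple of $\|x\|^4$. The tensor step will need more: the difference must be a sum of fourth powers of linear forms. This dictates the constants in \eqref{eq:G}. In $\tau\|x\|^4-4h_0$ the monomial $x_1x_2x_3x_4$ has coefficient $864$. The sum over $E$ supplies it with weight $9$, and brings along $216\,x_i^2x_j^2$. Matching this with the coefficient $2\tau-324$ gives $\tau=270$. The remaining terms of \eqref{eq:G} fill up the coefficients of $x_i^2x_4^2$, $x_i^4$ and $x_4^4$, and their weights come out positive.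

\begin{lemma}\label{lem:G}
$G=270\|x\|^4-4h_0$. Hence $0\le G\le270$ on the unit sphere, and $\bar L=L/1296$ is a positive functional with $\bar L(\|x\|^4)=1$ and $\bar L(G)=278$.
\end{lemma}

\begin{proof}
On $E$ we have $\varepsilon_1\varepsilon_2\varepsilon_3=1$ and $\sum_{\varepsilon}\varepsilon_i=0$, hence also $\sum_\varepsilon\varepsilon_i\varepsilon_j=0$ for $i\ne j$, since $\varepsilon_i\varepsilon_j$ is the third coordinate. So $\sum_\varepsilon\varepsilon_1^{b_1}\varepsilon_2^{b_2}\varepsilon_3^{b_3}$ is $4$ if $b_1,b_2,b_3$ have the same parity and $0$ otherwise. In degree $4$ this leaves the squares of monomials and $x_1x_2x_3x_4$: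
\[
\sum_{\varepsilon\in E}(\varepsilon_1x_1+\varepsilon_2x_2+\varepsilon_3x_3+x_4)^4=4\sum_{i=1}^4x_i^4+24\sum_{1\le i<j\le4}x_i^2x_j^2+96\,x_1x_2x_3x_4 .
\]
Also $(x_i+x_4)^4+(x_i-x_4)^4=2x_i^4+12x_i^2x_4^2+2x_4^4$. For $i\ne j$ in $\{1,2,3\}$ the coefficients compare as follows, and no other monomial occurs on either side.
\[
\begin{array}{l|ccccc}
 & x_i^4 & x_4^4 & x_i^2x_j^2 & x_i^2x_4^2 & x_1x_2x_3x_4\\ \hline
G & 36+54+180 & 36+162+8 & 216 & 216+324 & 864\\
270\|x\|^4-4h_0 & 270 & 270-64 & 540-324 & 540 & 4\cdot216
\end{array}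
\]
This proves the identity. Now $G\ge0$ by \eqref{eq:G}, $G\le270\|x\|^4$ because $h_0\ge0$, and $\bar L(G)=270-4\bar L(h_0)=270+8$ by Lemma~\ref{lem:L}.
\end{proof}

Lemma~\ref{lem:cert} with $r=0$, $M=270$, $C=278$ gives $\operatorname{gap}(-G)\ge139/135$.

\section{Tensor powers of forms}\label{sec:tensor}

We want to multiply the numbers $M$ and $C$ of Lemma~\ref{lem:cert}. The product $f(x)f(y)$ in two sets of variables suggests itself, but it doubles the degree. It is, however, of degree $2d$ in the products $x_iy_j$. So we introduce new variables $X_{ij}$ and look for a form of degree $2d$ in $X$ that becomes $f(x)f(y)$ under the substitution $X_{ij}=x_iy_j$. The tensor product of the coefficient tensors is such a form.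

For a form $f$ of degree $2d$ in $m$ variables and $n\ge1$, the \emph{$n$-th tensor power} of $f$ is the form of degree $2d$ in the $m^n$ variables $X=(X_{i_1\dots i_n})\in(\mathbb{R}^m)^{\otimes n}$ given by
\begin{equation}\label{eq:fn}
f_n(X)=\sum_{i^{(1)},\dots,i^{(n)}\in[m]^{2d}}T_f(i^{(1)})\cdots T_f(i^{(n)})\prod_{t=1}^{2d}X_{i^{(1)}_t\,i^{(2)}_t\cdots\,i^{(n)}_t}.
\end{equation}
Let $\varphi:\mathbb{R}[X]\to\mathbb{R}[x^{(1)},\dots,x^{(n)}]$ be the algebra homomorphism $X_{i_1\dots i_n}\mapsto x^{(1)}_{i_1}\cdots x^{(n)}_{i_n}$, with each $x^{(j)}$ an $m$-tuple of variables. It restricts a polynomial to the rank-one tensors $x^{(1)}\otimes\cdots\otimes x^{(n)}$, and it maps $\mathbb{R}[X]_t$ into $\bigotimes_j\mathbb{R}[x^{(j)}]_t$, the polynomials that are homogeneous of degree $t$ in each $x^{(j)}$.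

\begin{lemma}\label{lem:power}
\begin{enumerate}
\item[(a)] $\varphi(f_n)=\prod_{j=1}^nf(x^{(j)})$ and $\varphi(\|X\|^2)=\prod_{j=1}^n\|x^{(j)}\|^2$.
\item[(b)] If $f=\sum_\rho w_\rho\langle a_\rho,x\rangle^{2d}$, then $f_n=\sum_{\rho_1,\dots,\rho_n}w_{\rho_1}\cdots w_{\rho_n}\langle a_{\rho_1}\otimes\cdots\otimes a_{\rho_n},X\rangle^{2d}$. In particular, $G_n$ in \eqref{eq:Gn} is the $n$-th tensor power of $G$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Under $\varphi$ the product over $t$ in \eqref{eq:fn} becomes $\prod_j\prod_tx^{(j)}_{i^{(j)}_t}$, so the sum factors into $n$ sums, the $j$-th of which is $f(x^{(j)})$. In the same way $\sum_{i_1,\dots,i_n}\prod_j(x^{(j)}_{i_j})^2=\prod_j\|x^{(j)}\|^2$.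

(b) Here $T_f(i)=\sum_\rho w_\rho\prod_t(a_\rho)_{i_t}$. Insert this in \eqref{eq:fn} and fix $\rho_1,\dots,\rho_n$. The remaining sum factors over $t$, and each of the $2d$ factors is $\sum_{i_1,\dots,i_n}(a_{\rho_1})_{i_1}\cdots(a_{\rho_n})_{i_n}X_{i_1\dots i_n}=\langle a_{\rho_1}\otimes\cdots\otimes a_{\rho_n},X\rangle$.
\end{proof}

\subsection*{The maximum}
By (a), the values of $f_n$ on rank-one unit tensors are products of values of $f$. The difficulty is that most tensors are not of rank one. For $d=1$ this does no harm: $f_n$ is the quadratic form of $Q_f^{\otimes n}$, whose eigenvalues are products of eigenvalues of $Q_f$. For quartics, bounds on $f$ are not inherited in general.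

\begin{example}\label{ex:fail}
Let $m=n=d=2$, so that $X$ is a $2\times2$ matrix. For $f=x_1^4-6x_1^2x_2^2+x_2^4=\operatorname{Re}(x_1+\sqrt{-1}\,x_2)^4$ we have $|f|\le1$ on the circle, and the nonzero entries of $T_f$ are $\pm1$. On diagonal matrices only the terms with $i^{(1)}=i^{(2)}$ survive in \eqref{eq:fn}, so $f_2=X_{11}^4+6X_{11}^2X_{22}^2+X_{22}^4$ there, and $f_2(I/\sqrt2)=2>1$. For $f=x_1^2x_2^2\ge0$ the tensor $T_f$ equals $\frac16$ on the six arrangements of $(1,1,2,2)$, which gives $f_2=\frac16(X_{11}^2X_{22}^2+X_{12}^2X_{21}^2+4X_{11}X_{12}X_{21}X_{22})$. This equals $-\frac13$ at $X_{11}=X_{12}=X_{21}=1$, $X_{22}=-1$.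
\end{example}

For sums of powers with positive weights both bounds survive. Nonnegativity follows from Lemma~\ref{lem:power}(b). For the upper bound, consider first $G_2(X)=\sum_{\rho,\rho'}w_\rho w_{\rho'}(a_\rho^TXa_{\rho'})^4$, where $X$ is a $4\times4$ matrix with columns $x_1,\dots,x_4$. For fixed $\rho$ the sum over $\rho'$ is $G(X^Ta_\rho)\le270\,\|X^Ta_\rho\|^4$, and $\|X^Ta_\rho\|^2=\sum_j\langle a_\rho,x_j\rangle^2$. By the Cauchy--Schwarz inequality in $\rho$,
\[
\sum_\rho w_\rho\|X^Ta_\rho\|^4=\sum_{j,k}\sum_\rho w_\rho\langle a_\rho,x_j\rangle^2\langle a_\rho,x_k\rangle^2\le\Big(\sum_j\sqrt{G(x_j)}\Big)^2\le270\Big(\sum_j\|x_j\|^2\Big)^2 .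
\]
So $G_2\le270^2\|X\|^4$. The positivity of the weights was used twice: to sum the inequalities over $\rho$, and in the Cauchy--Schwarz step. In higher degree Minkowski's inequality replaces that step. For a real matrix $A$ and $q\ge1$ let $\|A\|_{2\to q}=\max_{\|x\|=1}\|Ax\|_q$, where $\|y\|_q=(\sum_\rho|y_\rho|^q)^{1/q}$.

\begin{lemma}\label{lem:mult}
For $q\ge2$ and real matrices $A$, $B$ we have $\|A\otimes B\|_{2\to q}\le\|A\|_{2\to q}\|B\|_{2\to q}$.
\end{lemma}

\begin{proof}
Regard the argument $X$ of $A\otimes B$ as a matrix with columns $x_j$; then $(A\otimes B)X$ is the matrix $AXB^T$. Row $\rho$ of $AXB^T$ is $B$ applied to row $\rho$ of $AX$, whose entries are $(Ax_j)_\rho$. Therefore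
\[
\sum_{\rho,\rho'}|(AXB^T)_{\rho\rho'}|^q\le\|B\|_{2\to q}^q\sum_\rho\Big(\sum_j(Ax_j)_\rho^2\Big)^{q/2}.
\]
Since $q/2\ge1$, the triangle inequality for $\|\cdot\|_{q/2}$ applies to the vectors $y_j=((Ax_j)_\rho^2)_\rho$, and $\|y_j\|_{q/2}=\|Ax_j\|_q^2$. This gives
\[
\Big(\sum_\rho\Big(\sum_j(Ax_j)_\rho^2\Big)^{q/2}\Big)^{2/q}\le\sum_j\|Ax_j\|_q^2\le\|A\|_{2\to q}^2\sum_j\|x_j\|^2=\|A\|_{2\to q}^2\|X\|^2 .\qedhere
\]
\end{proof}

\subsection*{The functional}
On the dual side, no structure of $f$ is needed. If $L$ were integration against a measure, we would integrate over rank-one tensors with independent factors. The same recipe makes sense for any functional $L$ on $\mathbb{R}[x]_{2s}$. Let $L^{\otimes n}$ be the functional on $\bigotimes_j\mathbb{R}[x^{(j)}]_{2s}$ with $L^{\otimes n}\big(\prod_jF_j(x^{(j)})\big)=\prod_jL(F_j)$, and let $\Lambda=L^{\otimes n}\circ\varphi$. For example, for $n=2$ and the functional $\bar L$ of Lemma~\ref{lem:G}, $\Lambda(X_{11}X_{22}X_{33}X_{44})=\bar L(x_1x_2x_3x_4)^2=(1/36)^2$.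

\begin{lemma}\label{lem:tensorL}
If $L$ is a positive functional on $\mathbb{R}[x]_{2s}$, then $\Lambda=L^{\otimes n}\circ\varphi$ is a positive functional on $\mathbb{R}[X]_{2s}$.
\end{lemma}

\begin{proof}
Let $g\in\mathbb{R}[X]_s$ and write $\varphi(g)=\sum v_{\alpha_1\dots\alpha_n}\prod_j(x^{(j)})^{\alpha_j}$ with $|\alpha_j|=s$. With $\mathcal{M}$ the moment matrix of $L$,
\[
\Lambda(g^2)=L^{\otimes n}(\varphi(g)^2)=\sum v_{\alpha_1\dots\alpha_n}v_{\beta_1\dots\beta_n}\prod_jL(x^{\alpha_j+\beta_j})=v^T\mathcal{M}^{\otimes n}v .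
\]
Writing $\mathcal{M}=B^TB$, we have $\mathcal{M}^{\otimes n}=(B^{\otimes n})^TB^{\otimes n}$, so $\Lambda(g^2)\ge0$.
\end{proof}

\subsection*{Amplification}

\begin{proposition}\label{prop:amp}
Let $f=\sum_\rho w_\rho\langle a_\rho,x\rangle^{2d}$ be a finite sum with $w_\rho>0$ and $a_\rho\in\mathbb{R}^m$, and let $f\le M$ on the unit sphere, $M>0$. Let $r\ge0$, $s=d+r$, and let $L$ be a positive functional on $\mathbb{R}[x]_{2s}$ with $L(\|x\|^{2s})=1$ and $L(\|x\|^{2r}f)=C>M$. Then for every $n\ge1$ the form $-f_n$ is not constant on the sphere and $\operatorname{gap}_r(-f_n)\ge(C/M)^n$. The same holds if $-f_n$ is viewed as a form in $X$ and additional variables $Z$ on which it does not depend.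
\end{proposition}

\begin{proof}
Let $A$ be the matrix with rows $w_\rho^{1/2d}a_\rho$. Then $f(x)=\|Ax\|_{2d}^{2d}$, so $\|A\|_{2\to2d}^{2d}\le M$, and $f_n(X)=\|A^{\otimes n}X\|_{2d}^{2d}$ by Lemma~\ref{lem:power}(b). Lemma~\ref{lem:mult} and induction on $n$ give $0\le f_n\le M^n\|X\|^{2d}$. The functional $\Lambda=L^{\otimes n}\circ\varphi$ is positive by Lemma~\ref{lem:tensorL}, and by Lemma~\ref{lem:power}(a)
\[
\Lambda(\|X\|^{2s})=L(\|x\|^{2s})^n=1,\qquad\Lambda(\|X\|^{2r}f_n)=L(\|x\|^{2r}f)^n=C^n>M^n .
\]
Lemma~\ref{lem:cert} gives the claim. With additional variables, $0\le f_n\le M^n$ still holds on the unit sphere in $(X,Z)$, because $\|X\|\le1$ there. The functional $F(X,Z)\mapsto\Lambda(F(X,0))$ is positive, and it takes the values $1$ and $C^n$ on $\|(X,Z)\|^{2s}$ and $\|(X,Z)\|^{2r}f_n$. So Lemma~\ref{lem:cert} applies again.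
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Apply Proposition~\ref{prop:amp} to $f=G$, $r=0$ and $\bar L$, with $M=270$ and $C=278$ from Lemma~\ref{lem:G}. This gives non-constancy and $\operatorname{gap}(-G_n)\ge(139/135)^n$. It remains to show that $139/135\ge4^{1/48}$. From $\ln(1+t)\ge t-t^2/2$ for $t\ge0$,
\[
48\ln\Big(1+\frac4{135}\Big)\ge48\Big(\frac4{135}-\frac8{135^2}\Big)=\frac{25536}{18225}>1.4,
\]
and $1.4>\ln4$ because $e^{0.7}>1+0.7+0.245+0.057>2$.
\end{proof}

\section{Amplifying an arbitrary gap}\label{sec:any}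

In Section~\ref{sec:seed} the decomposition into powers and the functional were found by hand. Both exist for any nonnegative form that fails to be certified. Since \eqref{eq:fn} defines the tensor power through coefficients alone, the resulting family is explicit even though these two objects are not: they enter only the proof.

\begin{theorem}\label{thm:B}
Let $h\not\equiv0$ be a form of degree $2d$ in $m$ variables with $h_{\min}=0$. Let $\|h\|_1$ be the sum of the absolute values of its coefficients, $D=\binom{m+2d-1}{2d}$, $\tau=D\|h\|_1$, and $f=\tau\|x\|^{2d}-h$, with tensor powers $f_n$ as in \eqref{eq:fn}. Then for every $r\ge0$ with $h^{(r)}<0$ and every $n\ge1$, the form $p_n=-f_n$ is not constant on the sphere and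
\[
\operatorname{gap}_r(p_n)\ge c_r^{\,n},\qquad c_r=1+|h^{(r)}|/\tau>1 .
\]
The same bound holds if $p_n$ is viewed as a form in additional dummy variables.
\end{theorem}

The condition $h_{\min}=0$ is a normalization: it is achieved by subtracting $h_{\min}\|x\|^{2d}$. The constant $\tau$ is chosen so large that $f$ is a sum of powers. To prove this we need to bound the coefficients of a form by its values, and we use the following theorem of Banach \cite{Banach}: \emph{for a symmetric real tensor $T$ of order $t$,}
\begin{equation}\label{eq:banach}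
\max_{\|u_1\|=\dots=\|u_t\|=1}|T(u_1,\dots,u_t)|=\max_{\|u\|=1}|T(u,\dots,u)| .
\end{equation}

\begin{lemma}\label{lem:powers}
The form $f$ of Theorem~\ref{thm:B} is a finite sum of $2d$-th powers of real linear forms.
\end{lemma}

\begin{proof}
\emph{Duality.} On $\mathbb{R}[x]_{2d}$ use the inner product $[g,g']=\sum_iT_g(i)T_{g'}(i)$. The tensor of $\langle u,x\rangle^{2d}$ is $u^{\otimes2d}$, so $[\langle u,x\rangle^{2d},g]=g(u)$. Let $\mathcal{C}$ be the convex cone generated by the compact set $\{\langle u,x\rangle^{2d}:\|u\|=1\}$; its elements are the finite sums of $2d$-th powers, since positive weights can be absorbed into the linear forms. By rotation invariance of $\sigma$,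
\begin{equation}\label{eq:kappa}
\int\langle u,x\rangle^{2d}\,d\sigma(u)=\kappa\|x\|^{2d},\qquad\kappa=\int u_1^{2d}\,d\sigma(u)\in(0,1].
\end{equation}
In particular each generator has integral $\kappa>0$ over the sphere, so $\mathcal{C}$ is closed by Lemma~\ref{lem:closed}. If $f\notin\mathcal{C}$, a hyperplane through $0$ separates $f$ from $\mathcal{C}$: there is $g$ with $[f,g]<0$ and $g(u)\ge0$ for all unit vectors $u$. So it suffices to show $[f,g]\ge0$ for every nonnegative form $g$ of degree $2d$. Fix such a $g$. We compare both $[\|x\|^{2d},g]$ and $[h,g]$ with the mean of $g$.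

\emph{The main term.} Pairing \eqref{eq:kappa} with $g$ gives $[\|x\|^{2d},g]=\kappa^{-1}\int g\,d\sigma\ge\int g\,d\sigma$.

\emph{From coefficients to values.} Let $h=\sum_\alpha c_\alpha x^\alpha$, and let $g_\alpha$ be the common value of $T_g(i)$ over the indices $i$ with $x_{i_1}\cdots x_{i_{2d}}=x^\alpha$. The sum of $T_h(i)$ over these indices is $c_\alpha$, so $[h,g]=\sum_\alpha c_\alpha g_\alpha\le\|h\|_1\max_\alpha|g_\alpha|$. Since $T_g(i)=T_g(e_{i_1},\dots,e_{i_{2d}})$, \eqref{eq:banach} gives $|g_\alpha|\le g_{\max}$.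

\emph{From the maximum to the mean.} A form is determined by its values on the sphere, so $\mathbb{R}[x]_{2d}$ is a subspace of $L^2(\sigma)$ of dimension $D$. Let $\psi_1,\dots,\psi_D$ be an orthonormal basis and $K(u,v)=\sum_j\psi_j(u)\psi_j(v)$ the reproducing kernel, so that $g(u)=\int K(u,v)g(v)\,d\sigma(v)$. The kernel does not depend on the basis, and a rotation maps an orthonormal basis to another one. Hence $K(u,u)$ is constant on the sphere, and equal to its mean $\sum_j\int\psi_j^2\,d\sigma=D$. By the Cauchy--Schwarz inequality $|K(u,v)|\le D$. As $g\ge0$, this gives $g_{\max}\le D\int g\,d\sigma$.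

Altogether $[f,g]\ge(\tau-D\|h\|_1)\int g\,d\sigma=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
By Lemma~\ref{lem:powers}, $f$ has the shape required in Proposition~\ref{prop:amp}, and $f\le\tau$ on the sphere because $h\ge0$. Let $s=d+r$ and $h^{(r)}<\gamma<0$. Then $\|x\|^{2r}(h-\gamma\|x\|^{2d})$ is not sos. The sos cone is closed and convex, so some positive functional $L$ on $\mathbb{R}[x]_{2s}$ is negative on this form:
\[
L(\|x\|^{2r}h)<\gamma L(\|x\|^{2s}).
\]
We need $L(\|x\|^{2s})>0$ in order to normalize. In $\|x\|^{2s}=\sum_{|\alpha|=s}\binom s\alpha x^{2\alpha}$ the multinomial coefficients are positive and $L(x^{2\alpha})\ge0$. If $L(\|x\|^{2s})$ were zero, all diagonal entries of the positive semidefinite moment matrix of $L$ would vanish, hence all its entries, by $L(x^{\alpha+\beta})^2\le L(x^{2\alpha})L(x^{2\beta})$. Every monomial of degree $2s$ has the form $x^{\alpha+\beta}$ with $|\alpha|=|\beta|=s$, so $L=0$, which contradicts the strict inequality. Normalize $L(\|x\|^{2s})=1$. Then $L(\|x\|^{2r}f)=\tau-L(\|x\|^{2r}h)>\tau+|\gamma|$.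 Proposition~\ref{prop:amp} with $M=\tau$ shows that $p_n$ is not constant and $\operatorname{gap}_r(p_n)\ge(1+|\gamma|/\tau)^n$, with or without dummy variables. Let $\gamma\downarrow h^{(r)}$.
\end{proof}

\begin{remark}
The general constant $\tau$ is much larger than the one found by hand. For $h=h_0$ we have $D=35$ and $\|h_0\|_1=475$, so $\tau=16625$, while Lemma~\ref{lem:G} shows that $67.5\,\|x\|^4-h_0=G/4$ is already a sum of fourth powers. With $\bar L(h_0)=-2$, the latter gives the ratio $1+2/67.5=139/135$.
\end{remark}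

\section{All degrees and all levels}\label{sec:all}

By \eqref{eq:negative}, Theorem~\ref{thm:B} applies at level $r$ as soon as $h_{\min}=0$ and $\|x\|^{2r}h$ is not sos. We need such forms in every degree $2d\ge4$, and for part (2) of Theorem~\ref{thm:C} one form that works for all $r$, although the multiplier $\|x\|^{2r}$ can only help a certificate. Two simple operations produce them from $h_0$.

\begin{lemma}\label{lem:seeds}
Let $g$ be a form in $x_1,\dots,x_m$ that is not sos. Then (a) $x_1^2g$ is not sos, and (b) $(x_1^2+\dots+x_m^2+x_{m+1}^2)^rg$ is not sos, for every $r\ge0$.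
\end{lemma}

\begin{proof}
(a) Suppose $x_1^2g=\sum_ig_i^2$. Setting $x_1=0$ shows that every $g_i$ vanishes on the hyperplane $x_1=0$, so $x_1$ divides $g_i$, and $g=\sum_i(g_i/x_1)^2$.

(b) Suppose the form equals $\sum_ig_i^2$, and view both sides as polynomials in $x_{m+1}$. The left side has degree $2r$ and leading coefficient $g$, because $g$ does not involve $x_{m+1}$. Let $e$ be the largest degree of a $g_i$ in $x_{m+1}$, and $b_i$ the coefficient of $x_{m+1}^e$ in $g_i$. The right side has degree $2e$ and leading coefficient $\sum_ib_i^2\ne0$. So $e=r$ and $g=\sum_ib_i^2$.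
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}, parts (1) and (2)]
Let $h=x_1^{2d-4}h_0(x_1,\dots,x_4)$. It is nonnegative and $h(e_1)=0$, so $h_{\min}=0$ whether we regard $h$ as a form in four or in five variables. By Lemmas~\ref{lem:L} and~\ref{lem:seeds}(a), the latter applied $d-2$ times, $h$ is not sos.

(1) Take $m=4$. Then $h^{(0)}<0$ by \eqref{eq:negative}. Let $c_0>1$ be the constant of Theorem~\ref{thm:B} and $\delta_d=\log_4c_0>0$. Given $N\ge4$, let $n=\lfloor\log_4N\rfloor\ge1$, so that $N/4<4^n\le N$. The form $p_n$ of Theorem~\ref{thm:B}, with $N-4^n$ dummy variables, has gap at least $c_0^{\,n}=(4^n)^{\delta_d}\ge(N/4)^{\delta_d}$. For $d=2$ use $-G_n$ with dummy variables instead: Proposition~\ref{prop:amp} and the proof of Theorem~\ref{thm:A} give a gap at least $(139/135)^n\ge4^{n/48}\ge(N/4)^{1/48}$.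

(2) Take $m=5$, that is, regard $h$ as a form in $x_1,\dots,x_5$. By Lemma~\ref{lem:seeds}(b) and \eqref{eq:negative}, $h^{(r)}<0$ for every $r\ge0$. The forms $p_n=-f_n$ of Theorem~\ref{thm:B} have $5^n$ variables and do not depend on $r$, so this single family satisfies $\operatorname{gap}_r(p_n)\ge c_r^{\,n}$ with $c_r>1$ for all $r$.
\end{proof}

\section{The upper bound}\label{sec:upper}

By \eqref{eq:gram}, the least eigenvalue of the matrix $Q_p$ is a lower bound for $p_{\min}^{\mathrm{sos}}$. The values of $p$ on the sphere control $Q_p$ on the vectors $x^{\otimes d}$, and by \eqref{eq:banach} on all pairs of rank-one tensors. The factor $N^{d-1}$ is the cost of writing a general vector of $(\mathbb{R}^N)^{\otimes d}$ as a sum of rank-one tensors.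

\begin{proof}[Proof of Theorem~\ref{thm:C}, part (3)]
Let $\Delta=p_{\max}-p_{\min}>0$ and $c=\frac12(p_{\max}+p_{\min})$. We center $p$, because \eqref{eq:banach} concerns absolute values: the form $q=p-c\|x\|^{2d}$ satisfies $|q|\le\Delta/2$ on the sphere. Let $u,v$ be unit vectors in $(\mathbb{R}^N)^{\otimes d}$. Slice them along the last factor,
\[
u=\sum_{I\in[N]^{d-1}}e_{i_1}\otimes\cdots\otimes e_{i_{d-1}}\otimes u_I,\qquad v=\sum_{J\in[N]^{d-1}}e_{j_1}\otimes\cdots\otimes e_{j_{d-1}}\otimes v_J,
\]
with $u_I,v_J\in\mathbb{R}^N$ and $\sum_I\|u_I\|^2=\sum_J\|v_J\|^2=1$. Then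
\[
\langle u,Q_qv\rangle=\sum_{I,J}T_q(e_{i_1},\dots,e_{i_{d-1}},u_I,e_{j_1},\dots,e_{j_{d-1}},v_J),
\]
and by \eqref{eq:banach} the term $(I,J)$ has absolute value at most $\|u_I\|\|v_J\|\Delta/2$. The Cauchy--Schwarz inequality over the $N^{d-1}$ indices gives $\sum_I\|u_I\|\le N^{(d-1)/2}$ and $\sum_J\|v_J\|\le N^{(d-1)/2}$. Hence $|\langle u,Q_qv\rangle|\le\lambda$ with $\lambda=\frac\Delta2N^{d-1}$, and $Q_q+\lambda I$ is positive semidefinite. By \eqref{eq:gram}, $q+\lambda\|x\|^{2d}=p-(c-\lambda)\|x\|^{2d}$ is sos. So $p_{\min}^{\mathrm{sos}}\ge c-\lambda$, and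
\[
\operatorname{gap}(p)\le\frac{p_{\max}-c+\lambda}{\Delta}=\frac{1+N^{d-1}}2 .\qedhere
\]
\end{proof}

For $d=1$ the bound reads $\operatorname{gap}(p)\le1$, which is an equality.

\begin{thebibliography}{9}

\bibitem{Banach}
S. Banach, \emph{\"Uber homogene Polynome in $(L^2)$}, Studia Math. 7 (1938).

\bibitem{Laurent}
M. Laurent, \emph{Sums of squares, moment matrices and optimization over polynomials}, IMA Vol. Math. Appl. 149 (2009).

\bibitem{Saunderson}
James Saunderson, \emph{A convex form that is not a sum of squares}, arXiv:2105.08432 (2021).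

\end{thebibliography}
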